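\title{Expansive structurally stable operators are hyperbolic}

\begin{abstract}
We prove that an invertible bounded linear operator on a real or complex Banach space that is expansive and structurally stable is hyperbolic. The proof counts periodic points: an invertible operator is hyperbolic if and only if each of its small bounded Lipschitz perturbations has exactly one periodic point. The same method shows that a structurally stable operator on a complex space that is not hyperbolic has points of every large minimal period, and it gives, on complex Hilbert spaces, the exact size of the Lipschitz perturbations under which a hyperbolic operator keeps a single periodic point.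
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $X$ be a real or complex Banach space and let $T:X\to X$ be an invertible bounded linear operator. We view $T$ as a dynamical system and compare three properties: one of its spectrum, one of its orbits, and one of its nonlinear perturbations. Throughout, \emph{operator} means bounded linear operator, $\mathbb{T}$ is the unit circle in $\mathbb{C}$, and $X\neq\{0\}$ (for the zero space every statement is trivial).

If $X$ is real, spectra are taken in the complexification $X_{\mathbb{C}}=\{u+iv: u,v\in X\}$, on which $T_{\mathbb{C}}(u+iv)=Tu+iTv$. We write $\operatorname{Re}(u+iv)=u$ and use the norm $\|z\|=\max_{t\in\mathbb{R}}\|\operatorname{Re}(e^{it}z)\|$. It satisfies $\|e^{is}z\|=\|z\|$, so it is a complex norm. Since $\operatorname{Re}(e^{it}(u+iv))=\cos t\,u-\sin t\,v$, the values $t=0$ and $t=\pi/2$ and the triangle inequality give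
\begin{equation}\label{eq:norm}
\max(\|u\|,\|v\|)\le\|u+iv\|\le\|u\|+\|v\|.
\end{equation}
Spectra do not change when the norm is replaced by an equivalent one. If $X$ is complex, we put $X_{\mathbb{C}}=X$ and $T_{\mathbb{C}}=T$.

Let $C_b(X)$ be the space of bounded continuous maps $\varphi:X\to X$ with the norm $\|\varphi\|_\infty=\sup_{x\in X}\|\varphi(x)\|$, and let $\mathrm{Lip}(\varphi)$ denote the Lipschitz constant of a Lipschitz map. For $\varepsilon>0$ put
\[
\mathcal{P}_\varepsilon=\{\varphi\in C_b(X): \varphi \text{ is Lipschitz},\ \|\varphi\|_\infty\le\varepsilon,\ \mathrm{Lip}(\varphi)\le\varepsilon\}.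
\]

\begin{definition}\label{def:main}
The operator $T$ is
\begin{itemize}
\item \emph{hyperbolic} if $\sigma(T_{\mathbb{C}})\cap\mathbb{T}=\emptyset$;
\item \emph{expansive} if there is $c>0$ with $\sup_{n\in\mathbb{Z}}\|T^nx-T^ny\|>c$ for all $x\ne y$ in $X$;
\item \emph{structurally stable} if there is $\varepsilon>0$ such that for every $\varphi\in\mathcal{P}_\varepsilon$ there is a homeomorphism $h:X\to X$ with $h\circ T=(T+\varphi)\circ h$.
\end{itemize}
\end{definition}

Hyperbolicity says that the space splits into a part contracted by $T$ and a part contracted by $T^{-1}$. Recall the Riesz decomposition: if the spectrum of an operator $A$ on a complex Banach space is a disjoint union of compact sets $\sigma_1$ and $\sigma_2$, then the space is a direct sum of closed $A$-invariant subspaces $E_1\oplus E_2$ with $\sigma(A|_{E_j})=\sigma_j$. For hyperbolic $T$, take the parts of $\sigma(T_{\mathbb{C}})$ inside and outside $\mathbb{T}$. Neither contains $0$, so both summands are also invariant under $T_{\mathbb{C}}^{-1}$, and the spectral radius formula gives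
\begin{equation}\label{eq:split}
X_{\mathbb{C}}=E_s\oplus E_u,\qquad \|T_{\mathbb{C}}^{\,n}|_{E_s}\|\to0,\qquad \|T_{\mathbb{C}}^{-n}|_{E_u}\|\to0\qquad(n\to\infty).
\end{equation}
Expansivity says that two distinct orbits can be told apart at a fixed scale $c$. For a linear map the scale is irrelevant: $T$ is expansive if and only if $\sup_{n\in\mathbb{Z}}\|T^nx\|=\infty$ for every $x\ne0$. Indeed, if this supremum were a finite number $M$ for some $x\neq0$, the pair $cx/M$ and $0$ would violate the definition; conversely, if all nonzero orbits are unbounded, every $c$ works. Structural stability says that small bounded Lipschitz perturbations do not change the dynamics up to a continuous change of coordinates. Note that constant maps of norm at most $\varepsilon$ belong to $\mathcal{P}_\varepsilon$, whereas a nonzero linear map is unbounded and does not.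

Hyperbolicity implies the other two properties. That every invertible hyperbolic operator on a Banach space is structurally stable is a theorem of Hartman and of Palis and Pugh, which we use without proof; expansivity follows from \eqref{eq:split}, as recalled in Section~\ref{sec:proof}. In finite dimension expansivity alone gives back hyperbolicity: if $T_{\mathbb{C}}z=\lambda z$ with $\lambda\in\mathbb{T}$ and $z\neq0$, then $z$ has a bounded orbit, and in the real case so do $u$ and $v$, where $z=u+iv$, by \eqref{eq:norm}. In infinite dimension neither property suffices alone. It is known that there are structurally stable invertible operators that are not hyperbolic, and Section~\ref{sec:examples} contains two expansive operators that are not hyperbolic. Both of these fail to be structurally stable, for simple reasons, and this suggests a positive answer to the following question, posed by Bernardes and Messaoudi \cite{BM}.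

\begin{quote}
\emph{If an invertible operator on a Banach space is expansive and structurally stable, is it necessarily hyperbolic?}
\end{quote}

The answer is yes. A \emph{periodic point} of a map $F:X\to X$ is a point $x$ with $F^N(x)=x$ for some $N\ge1$; the least such $N$ is its \emph{minimal period}.

\begin{theorem}\label{thm:A}
Let $T$ be an invertible operator on a real or complex Banach space $X$. The following are equivalent.
\begin{enumerate}
\item[(1)] $T$ is hyperbolic.
\item[(2)] $T$ is expansive and structurally stable.
\item[(3)] $T$ has no nonzero periodic point, and there is $\varepsilon>0$ such that for each $\varphi\in\mathcal{P}_\varepsilon$ there is a bijection $h:X\to X$, not required to be continuous, with $h\circ T=(T+\varphi)\circ h$.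
\item[(4)] There is $\varepsilon>0$ such that for each $\varphi\in\mathcal{P}_\varepsilon$ the map $T+\varphi$ has exactly one periodic point.
\end{enumerate}
\end{theorem}

The implication (2)$\Rightarrow$(1) answers the question. The difficulty in using structural stability is that the conjugacies $h$ are given with no control at all, so one needs an invariant that survives any $h$. Periodic points are such an invariant. If $h$ is a bijection with $h\circ F=G\circ h$, then $h\circ F^n=G^n\circ h$, and injectivity of $h$ gives
\begin{equation}\label{eq:conj}
F^n(x)=x\iff G^n(h(x))=h(x)\qquad(x\in X,\ n\ge1).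
\end{equation}
So $h$ maps the periodic points of $F$ bijectively onto those of $G$ and preserves minimal periods. An expansive operator has the single periodic point $0$, and this leads from (2) to (4). The work is in (4)$\Rightarrow$(1): when $T$ has spectrum on $\mathbb{T}$, one must find an arbitrarily small perturbation that either destroys the periodic point or creates a second one.

Two further results come from the same method. Theorem~\ref{thm:B} describes the periods of a structurally stable operator that is not hyperbolic, and Theorem~\ref{thm:C} determines the best $\varepsilon$ in (4) on a complex Hilbert space.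

\section{Two ways to meet the unit circle}\label{sec:examples}

Let $A$ be an operator on a complex Banach space. A number $\lambda$ is an \emph{approximate eigenvalue} of $A$, written $\lambda\in\sigma_a(A)$, if there are vectors $z_n$ with $\|z_n\|=1$ and $(A-\lambda)z_n\to0$; equivalently, $A-\lambda$ is not bounded below. Eigenvalues lie in $\sigma_a(A)$, and $\sigma_a(A)\subset\sigma(A)$. A point $\lambda\in\sigma(A)$ is therefore of one of two kinds: either $\lambda\in\sigma_a(A)$, or $A-\lambda$ is bounded below but not onto. Each kind occurs for an expansive operator, and each is detected by its own kind of perturbation. In both examples the scalars are complex and $(e_n)$ is the standard basis.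

\begin{example}[an approximate eigenvalue]\label{ex:D}
On $\ell^2(\mathbb{N})$ let $De_n=-(1+\frac1n)e_n$ for $n\ge1$. If $x_k\neq0$, then $\|D^mx\|\ge(1+\frac1k)^m|x_k|\to\infty$, so the invertible operator $D$ is expansive and $0$ is its only periodic point. It is not hyperbolic, since $\|(D+I)e_n\|=1/n$ shows that $-1\in\sigma_a(D)$.

The vector $e_n$ is almost of period $2$, and the rank-one operator $x\mapsto\frac1n x_ne_n$ corrects the error. This operator is unbounded as a map, so we truncate it: let $\tau(s)=\max(-1,\min(1,s))$ for real $s$, and $\varphi(x)=\frac1n\tau(\operatorname{Re}x_n)e_n$. Then $\varphi\in\mathcal{P}_{1/n}$, and for real $s$ with $|s|\le1$,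
\[
(D+\varphi)(se_n)=-\Bigl(1+\frac1n\Bigr)se_n+\frac1n se_n=-se_n .
\]
So $D+\varphi$ has a segment of periodic points, and by \eqref{eq:conj} it is not conjugate to $D$. Since $n$ is arbitrary, $D$ is not structurally stable. Constant perturbations do not reveal this: $I-D$ is invertible, and the translation $h(x)=x+(I-D)^{-1}v$ satisfies $h\circ D=(D+v)\circ h$, where $D+v$ is the map $x\mapsto Dx+v$.
\end{example}

\begin{example}[spectrum without approximate eigenvalues]\label{ex:W}
On $\ell^2(\mathbb{Z})$ let $We_n=w_ne_{n+1}$ with $w_n=2$ for $n\ge0$ and $w_n=\frac12$ for $n<0$. This operator is invertible. The vectors $W^me_k$, $k\in\mathbb{Z}$, are orthogonal, so $\|W^mx\|\ge|x_k|\,w_kw_{k+1}\cdots w_{k+m-1}\to\infty$ if $x_k\ne0$. Thus $W$ is expansive.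

Let $\lambda\in\mathbb{T}$ and $y=(\lambda-W)x$, so that $y_n=\lambda x_n-\frac12x_{n-1}$ for $n\le0$ and $y_n=\lambda x_n-2x_{n-1}$ for $n\ge1$. Write $\|x\|_{J}$ for the $\ell^2$ norm of the coordinates in $J$. Then
\[
\|y\|_{n\le0}\ge\|x\|_{n\le0}-\tfrac12\|x\|_{n\le-1}\ge\tfrac12\|x\|_{n\le0},\qquad
\|y\|_{n\ge1}\ge2\|x\|_{n\ge0}-\|x\|_{n\ge1}\ge\|x\|_{n\ge0},
\]
hence $\|(\lambda-W)x\|\ge\frac12\|x\|$. So $\sigma_a(W)\cap\mathbb{T}=\emptyset$, and the device of Example~\ref{ex:D} has nothing to start from. Yet $\mathbb{T}\subset\sigma(W)$: the functional $\ell_\lambda(x)=\sum_n\lambda^n2^{-|n|}x_n$ satisfies $\ell_\lambda(We_n)=w_n\lambda^{n+1}2^{-|n+1|}=\lambda\,\ell_\lambda(e_n)$, so it vanishes on the range of $\lambda-W$.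

Here a constant perturbation works. Let $v=\varepsilon e_0$. Since $\ell_1(Wx+v)=\ell_1(x)+\varepsilon$, the value of $\ell_1$ increases along every orbit of $W+v$. This map has no periodic point, and by \eqref{eq:conj} it is not conjugate to $W$, which fixes $0$.
\end{example}

The device of Example~\ref{ex:D} can be aimed at any point of $\mathbb{T}$. Constant perturbations are less flexible: a fixed point of $T+v$ is a solution of $(I-T)x=v$, so they test surjectivity of $\lambda-T$ at $\lambda=1$ only. This is enough, because what happens in Example~\ref{ex:W} is general: without approximate eigenvalues on the circle, the spectrum contains all of the circle or none of it.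

\begin{lemma}\label{lem:circle}
Let $A$ be an operator on a complex Banach space with $\sigma_a(A)\cap\mathbb{T}=\emptyset$. Then $\sigma(A)\cap\mathbb{T}$ is empty or equal to $\mathbb{T}$. In particular, it is empty if $1\notin\sigma(A)$.
\end{lemma}

\begin{proof}
We first recall why the boundary $\partial\sigma(A)$ of $\sigma(A)$ in $\mathbb{C}$ is contained in $\sigma_a(A)$. Let $\lambda\in\partial\sigma(A)$, take $\lambda_n\notin\sigma(A)$ with $\lambda_n\to\lambda$, and put $R_n=(A-\lambda_n)^{-1}$. The operator $A-\lambda=(A-\lambda_n)(I+(\lambda_n-\lambda)R_n)$ is not invertible, so $|\lambda_n-\lambda|\,\|R_n\|\ge1$ by the Neumann series, and $\|R_n\|\to\infty$. Choose unit vectors $y_n$ with $\|R_ny_n\|\to\infty$ and put $z_n=R_ny_n/\|R_ny_n\|$. Then $(A-\lambda)z_n=y_n/\|R_ny_n\|+(\lambda_n-\lambda)z_n\to0$.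

The set $\sigma(A)\cap\mathbb{T}$ is closed in $\mathbb{T}$. By hypothesis none of its points lies in $\partial\sigma(A)$, so each is an interior point of $\sigma(A)$, and the set is also open in $\mathbb{T}$. Since $\mathbb{T}$ is connected, the set is empty or all of $\mathbb{T}$.
\end{proof}

\section{From approximate eigenvalues to periodic points}\label{sec:closing}

We now carry out the construction of Example~\ref{ex:D} in general. It has two parts: a small linear perturbation $S$ such that $T+S$ has a nonzero periodic point, and a truncation that replaces $S$ by a bounded map. The linear part rests on one observation.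

\begin{lemma}\label{lem:rankone}
Let $x\in X$ with $\|x\|=1$ and let $\mu$ be a scalar. There is an operator $S$ on $X$ of rank at most $1$ with $\|S\|=\|Tx-\mu x\|$ and $(T+S)x=\mu x$.
\end{lemma}

\begin{proof}
By the Hahn--Banach theorem there is $f\in X^*$ with $f(x)=\|f\|=1$. Put $Sy=f(y)(\mu x-Tx)$.
\end{proof}

An eigenvector for $\mu\in\mathbb{T}$ is periodic only if $\mu$ is a root of unity, so we also move the approximate eigenvalue to a nearby root of unity; these are dense in $\mathbb{T}$. In a real space a nonreal $\mu$ cannot be an eigenvalue, and an invariant plane replaces the eigenvector.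

\begin{lemma}\label{lem:ranktwo}
Suppose that $\sigma_a(T_{\mathbb{C}})\cap\mathbb{T}\ne\emptyset$. Then for every $\delta>0$ there is an operator $S$ on $X$ of rank at most $2$ with $\|S\|\le\delta$ such that $T+S$ has a nonzero periodic point.
\end{lemma}

\begin{proof}
Let $\lambda\in\sigma_a(T_{\mathbb{C}})\cap\mathbb{T}$.

\emph{Case 1: $X$ is complex.} Choose $x$ with $\|x\|=1$ and $\|Tx-\lambda x\|\le\delta/2$, and a root of unity $\mu$ with $|\mu-\lambda|\le\delta/2$. Then $\|Tx-\mu x\|\le\delta$, and Lemma~\ref{lem:rankone} gives $S$ with $\|S\|\le\delta$ and $(T+S)x=\mu x$. If $\mu^N=1$, then $(T+S)^Nx=x$.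

\emph{Case 2: $X$ is real and $\lambda=\pm1$.} Choose $z=u+iv$ with $\|z\|=1$ and $\|(T_{\mathbb{C}}-\lambda)z\|\le\delta/2$. Since $\lambda$ is real, $(T_{\mathbb{C}}-\lambda)z=(Tu-\lambda u)+i(Tv-\lambda v)$. By \eqref{eq:norm}, both $Tu-\lambda u$ and $Tv-\lambda v$ have norm at most $\delta/2$, and one of $u,v$ has norm at least $\frac12$. Normalizing that vector gives $x\in X$ with $\|x\|=1$ and $\|Tx-\lambda x\|\le\delta$. Lemma~\ref{lem:rankone} with $\mu=\lambda$ gives $S$ with $\|S\|\le\delta$ and $(T+S)^2x=x$.

\emph{Case 3: $X$ is real and $\lambda=e^{i\theta}$ with $\sin\theta\neq0$.} Let $z=u+iv$ be an approximate eigenvector. We want a real operator $S$ that corrects $T$ on $u$ and on $v$ at once. Such an $S$ is built from the coordinate functionals of the pair $u,v$, and their norms are under control only if $u$ and $v$ are not nearly dependent. For $\lambda=\pm1$ this can fail ($v$ may be $0$); here it follows from $\sin\theta\ne0$. Put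
\[
c=\frac{|\sin\theta|}{2(\|T\|+2)},\qquad \beta=\min\Bigl(\frac{|\sin\theta|}{2},\frac{c\delta}{4}\Bigr),
\]
and choose $z=u+iv$ with $\|z\|=1$ and $\|(T_{\mathbb{C}}-\lambda)z\|\le\beta$. We claim that
\begin{equation}\label{eq:indep}
\|au+bv\|\ge c\sqrt{a^2+b^2}\qquad(a,b\in\mathbb{R}).
\end{equation}
Writing $(a,b)=\sqrt{a^2+b^2}\,(\cos t,-\sin t)$, we have $au+bv=\sqrt{a^2+b^2}\,\operatorname{Re}(e^{it}z)$, so it suffices to show that $\|u'\|\ge c$, where $e^{it}z=u'+iv'$. The vector $e^{it}z$ has norm $1$ and satisfies $\|(T_{\mathbb{C}}-\lambda)e^{it}z\|\le\beta$. The real part of $(T_{\mathbb{C}}-\lambda)(u'+iv')$ is $Tu'-\cos\theta\,u'+\sin\theta\,v'$, so $|\sin\theta|\,\|v'\|\le\beta+(\|T\|+1)\|u'\|$ by \eqref{eq:norm}. Using $1\le\|u'\|+\|v'\|$,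
\[
|\sin\theta|\le\|u'\|+|\sin\theta|\,\|v'\|\le\beta+(\|T\|+2)\|u'\|.
\]
Since $\beta\le|\sin\theta|/2$, this gives $\|u'\|\ge c$ and proves \eqref{eq:indep}.

Choose a root of unity $\mu$ with $|\mu-\lambda|\le c\delta/4$ and write $(\mu-T_{\mathbb{C}})z=p+iq$ with $p,q\in X$. Then $\|p+iq\|\le c\delta/4+\beta\le c\delta/2$, so $\|p\|,\|q\|\le c\delta/2$. By \eqref{eq:indep}, $u$ and $v$ are linearly independent and the functionals $au+bv\mapsto a$ and $au+bv\mapsto b$ on their span have norm at most $1/c$. Extend them by the Hahn--Banach theorem to $f,g\in X^*$ of norm at most $1/c$, and put $Sy=f(y)p+g(y)q$. Then $\|S\|\le(\|p\|+\|q\|)/c\le\delta$. Also $Su=p$ and $Sv=q$, so $(T+S)_{\mathbb{C}}z=T_{\mathbb{C}}z+p+iq=\mu z$. If $\mu^N=1$, then $(T+S)_{\mathbb{C}}^Nz=z$, and the real part of this identity is $(T+S)^Nu=u$. Finally $\|u\|\ge c>0$ by \eqref{eq:indep}.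
\end{proof}

The operator $S$ is not an admissible perturbation. But a periodic orbit of the linear map $T+S$ is finite and can be scaled into a ball, so it is enough to have a bounded map that agrees with $S$ on a ball and has a comparable Lipschitz constant. The natural candidate is $\chi(\|y\|)Sy$ with a cut-off function $\chi$. The variation of $\chi$ adds about $s|\chi'(s)|\,\|S\|$ to the Lipschitz constant at points of norm $s$. Asking that $s|\chi'(s)|\le\kappa$ leads to a logarithmic cut-off, which reaches $0$ at a finite radius however small $\kappa$ is. Theorems~\ref{thm:A} and~\ref{thm:B} need only $\kappa=1$; small $\kappa$ gives the sharp constant in Theorem~\ref{thm:C}.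

\begin{lemma}\label{lem:cutoff}
Let $S$ be an operator on $X$ and let $\kappa,t>0$. There is a bounded Lipschitz map $\varphi:X\to X$ with $\varphi(y)=Sy$ for $\|y\|\le t$,
\[
\mathrm{Lip}(\varphi)\le(1+\kappa)\|S\|\qquad\text{and}\qquad\|\varphi\|_\infty\le te^{1/\kappa}\|S\|.
\]
\end{lemma}

\begin{proof}
Let first $t=1$. Put $\chi(0)=1$ and $\chi(s)=\max(0,\min(1,1-\kappa\log s))$ for $s>0$. Then $0\le\chi\le1$, $\chi=1$ on $[0,1]$ and $\chi=0$ on $[e^{1/\kappa},\infty)$. The function $r\mapsto\max(0,\min(1,r))$ is $1$-Lipschitz, so $|\chi(a)-\chi(b)|\le\kappa\log(b/a)\le\kappa(b-a)/a$ for $0<a\le b$. Hence $a|\chi(a)-\chi(b)|\le\kappa(b-a)$ for $0\le a\le b$.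

Put $\varphi(y)=\chi(\|y\|)Sy$. For $\|y\|\le\|z\|$,
\[
\varphi(y)-\varphi(z)=\bigl(\chi(\|y\|)-\chi(\|z\|)\bigr)Sy+\chi(\|z\|)S(y-z),
\]
and therefore
\[
\|\varphi(y)-\varphi(z)\|\le\|S\|\,\kappa\,(\|z\|-\|y\|)+\|S\|\,\|y-z\|\le(1+\kappa)\|S\|\,\|y-z\|.
\]
Since $\|\varphi(y)\|\le\|S\|\,\|y\|$ and $\varphi(y)=0$ for $\|y\|\ge e^{1/\kappa}$, we have $\|\varphi\|_\infty\le e^{1/\kappa}\|S\|$. For general $t$ the map $y\mapsto t\varphi(y/t)$ has the same Lipschitz constant and $t$ times the supremum norm, and it equals $Sy$ for $\|y\|\le t$.
\end{proof}

With $\kappa=t=1$, and since $e<3$, the lemma has the following consequence, which is the form used in the next two sections: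
\begin{equation}\label{eq:third}
\|S\|\le\varepsilon/3\ \Longrightarrow\ \text{there is }\varphi\in\mathcal{P}_\varepsilon\text{ with }\varphi(y)=Sy\text{ for }\|y\|\le1.
\end{equation}

\section{Proof of Theorem~\ref{thm:A}}\label{sec:proof}

\emph{(1)$\Rightarrow$(2).} Structural stability is the theorem of Hartman and of Palis and Pugh. For expansivity we show that $T_{\mathbb{C}}$ has no nonzero bounded two-sided orbit; this suffices because $\|u+i0\|=\|u\|$ by \eqref{eq:norm}. Let $z=z_s+z_u$ according to \eqref{eq:split} and suppose that the orbit of $z$ is bounded. The projections onto $E_s$ and $E_u$ are bounded and send $T_{\mathbb{C}}^{\,n}z$ to $T_{\mathbb{C}}^{\,n}z_s$ and $T_{\mathbb{C}}^{\,n}z_u$, so the orbits of $z_s$ and $z_u$ are bounded as well. Hence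
\[
\|z_s\|\le\|T_{\mathbb{C}}^{\,n}|_{E_s}\|\,\|T_{\mathbb{C}}^{-n}z_s\|\to0,\qquad
\|z_u\|\le\|T_{\mathbb{C}}^{-n}|_{E_u}\|\,\|T_{\mathbb{C}}^{\,n}z_u\|\to0,
\]
and $z=0$.

\emph{(2)$\Rightarrow$(3).} The two-sided orbit of a periodic point is finite, hence bounded, so an expansive $T$ has no nonzero periodic point. Homeomorphisms are bijections.

\emph{(3)$\Rightarrow$(4).} By \eqref{eq:conj}, $h$ maps the set $\{0\}$ of periodic points of $T$ bijectively onto the set of periodic points of $T+\varphi$.

\emph{(4)$\Rightarrow$(1).} Let $\varepsilon$ be as in (4). By Lemma~\ref{lem:circle} it suffices to prove that $1\notin\sigma(T_{\mathbb{C}})$ and $\sigma_a(T_{\mathbb{C}})\cap\mathbb{T}=\emptyset$.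

\emph{Step 1: $1\notin\sigma(T_{\mathbb{C}})$.} Let $v\in X$ with $\|v\|\le\varepsilon$. The constant map with value $v$ lies in $\mathcal{P}_\varepsilon$, so $T+v$ has a unique periodic point $x_v$. The image of a periodic point is periodic, so $Tx_v+v=x_v$ by uniqueness, that is, $v=(I-T)x_v$. The range of $I-T$ is a subspace that contains a ball, so $I-T$ is onto. For $v=0$, uniqueness says that $0$ is the only periodic point of $T$, so $I-T$ is injective. Thus $I-T$ is bijective. So is $I-T_{\mathbb{C}}$, which in the real case acts on real and imaginary parts separately, and its inverse is bounded by the open mapping theorem.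

\emph{Step 2: $\sigma_a(T_{\mathbb{C}})\cap\mathbb{T}=\emptyset$.} Suppose not. Take $S$ from Lemma~\ref{lem:ranktwo} with $\delta=\varepsilon/3$, and $\varphi\in\mathcal{P}_\varepsilon$ from \eqref{eq:third}. Let $x\neq0$ be a periodic point of $T+S$. Multiples of $x$ are periodic too, so we may assume that the finite orbit of $x$ lies in the closed unit ball. On that ball $T+\varphi=T+S$, so $x$ is a periodic point of $T+\varphi$. So is $0$, because $\varphi(0)=0$. This contradicts (4), and the proof of Theorem~\ref{thm:A} is complete. \hfill$\square$

\begin{remark}\label{rem:hyp}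
The implication (4)$\Rightarrow$(1) uses only constant perturbations and truncated operators of rank at most $2$. Example~\ref{ex:D} passes the test of Step~1 and Example~\ref{ex:W} satisfies the conclusion of Step~2, so neither step can be omitted. Expansivity enters only through the absence of nonzero periodic points, which gives the injectivity of $I-T$ in Step~1 and the contradiction in Step~2. This assumption cannot be dropped from (3), since structurally stable operators that are not hyperbolic exist. The invertibility of $T$ is not used in (3)$\Rightarrow$(4)$\Rightarrow$(1).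
\end{remark}

\section{Periods of structurally stable operators}\label{sec:periods}

Without expansivity, Step~2 yields information instead of a contradiction: a periodic point created for $T+\varphi$ is carried back to $T$ by the conjugacy, with the same minimal period. Over complex scalars we are free to choose the root of unity $\mu$ near the approximate eigenvalue, and so to prescribe the period.

\begin{theorem}\label{thm:B}
Let $X$ be complex and let $T$ be an invertible operator on $X$ that is not hyperbolic. Suppose that $T$ is structurally stable, or merely that there is $\varepsilon>0$ such that for each $\varphi\in\mathcal{P}_\varepsilon$ there is a bijection $h:X\to X$ with $h\circ T=(T+\varphi)\circ h$. Then $I-T$ is onto, and there is $N_0$ such that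
\begin{enumerate}
\item[(a)] $T$ has a point of minimal period $N$ for every $N\ge N_0$;
\item[(b)] for every prime power $q\ge N_0$, some primitive $q$-th root of unity is an eigenvalue of $T$.
\end{enumerate}
Consequently, a structurally stable operator on a complex space is hyperbolic as soon as infinitely many positive integers are not minimal periods of it. Conversely, a hyperbolic operator has only the minimal period $1$.
\end{theorem}

To produce the minimal period $N$ we need a \emph{primitive} $N$-th root of unity, one of the form $e^{2\pi ik/N}$ with $k$ coprime to $N$, close to a given point of $\mathbb{T}$. For prime $N$ every $N$-th root other than $1$ is primitive, and there is no difficulty. When $N$ has many small prime factors the primitive roots are sparser, and we have to count them.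

\begin{lemma}\label{lem:roots}
For every $\rho>0$ there is $N_0\ge2$ such that for all $N\ge N_0$ and $\lambda\in\mathbb{T}$ some primitive $N$-th root of unity $\mu$ satisfies $|\mu-\lambda|\le\rho$.
\end{lemma}

\begin{proof}
Write $\lambda=e^{2\pi i\alpha}$ and $\eta=\rho/\pi$. Since $|e^{ia}-e^{ib}|\le|a-b|$, we have $|e^{2\pi ik/N}-\lambda|\le\rho$ for every integer $k$ in the closed interval $J$ of length $\eta N$ centered at $\alpha N$. We show that $J$ contains an integer coprime to $N$.

Let $\omega(d)$ be the number of prime divisors of $d$, and let $m_d$ be the number of multiples of $d$ in $J$, so that $|m_d-\eta N/d|\le1$. By inclusion--exclusion over the primes dividing $N$, the number of integers in $J$ coprime to $N$ is $\sum_d(-1)^{\omega(d)}m_d$, where $d$ runs over the $2^{\omega(N)}$ squarefree divisors of $N$. Since $\sum_d(-1)^{\omega(d)}/d=\prod_{p\mid N}(1-1/p)$, this number is at least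
\[
\eta N\prod_{p\mid N}\Bigl(1-\frac1p\Bigr)-2^{\omega(N)}=2^{\omega(N)}\bigl(\eta\, g(N)-1\bigr),\qquad g(N)=N\prod_{p\mid N}\frac{p-1}{2p}.
\]
Thus $g(N)$ is Euler's function of $N$ divided by $2^{\omega(N)}$, and we need $g(N)>1/\eta$ for large $N$. Write $N=q_1\cdots q_m$ with $q_j$ powers of distinct primes; then $g(N)=g(q_1)\cdots g(q_m)$. The value $g(p^k)=p^{k-1}(p-1)/2$ is at least $p^k/4$, and it is at least $1$ except that $g(2)=\frac12$. So $g(N)\ge Q/8$, where $Q=\max_jq_j$. The $q_j$ are distinct integers not exceeding $Q$, so $N\le Q!$. Take an integer $Q_0\ge8/\eta$ and $N_0=Q_0!+1$. For $N\ge N_0$ we get $Q>Q_0$, hence $g(N)>1/\eta$.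
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\|v\|\le\varepsilon$. Since $T$ fixes $0$, the map $T+v$ has a fixed point by \eqref{eq:conj}, so $v\in(I-T)X$. Hence the range of $I-T$ contains a ball, and $I-T$ is onto.

Suppose that $\sigma_a(T)\cap\mathbb{T}=\emptyset$. Then $1$ is not an eigenvalue, so $I-T$ is bijective and $1\notin\sigma(T)$. Lemma~\ref{lem:circle} makes $T$ hyperbolic, contrary to the hypothesis. So there is $\lambda\in\sigma_a(T)\cap\mathbb{T}$. Choose $x$ with $\|x\|=1$ and $\|Tx-\lambda x\|\le\varepsilon/6$, and let $N_0$ be given by Lemma~\ref{lem:roots} for $\rho=\varepsilon/6$.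

(a) Let $N\ge N_0$ and let $\mu$ be a primitive $N$-th root of unity with $|\mu-\lambda|\le\varepsilon/6$. Then $\|Tx-\mu x\|\le\varepsilon/3$. Take $S$ from Lemma~\ref{lem:rankone} and $\varphi\in\mathcal{P}_\varepsilon$ from \eqref{eq:third}. For $|s|\le1$ we have $(T+\varphi)(sx)=(T+S)(sx)=\mu sx$, so $(T+\varphi)^n(x)=\mu^nx$ for all $n\ge1$, and $x$ has minimal period $N$ under $T+\varphi$. By \eqref{eq:conj}, $T$ has a point of minimal period $N$.

(b) Let $q=p^k\ge N_0$ with $p$ prime, and let $y$ have minimal period $q$ under $T$. For each $\zeta$ with $\zeta^q=1$ put $y_\zeta=\frac1q\sum_{j=0}^{q-1}\zeta^{-j}T^jy$. From $T^qy=y$ we get $Ty_\zeta=\zeta y_\zeta$, and $\sum_\zeta y_\zeta=y$ because $\sum_\zeta\zeta^{-j}=0$ for $0<j<q$. A $q$-th root of unity that is not primitive has order a proper divisor of $p^k$, so it satisfies $\zeta^{q/p}=1$. If no primitive $q$-th root were an eigenvalue, then $y_\zeta=0$ for all primitive $\zeta$, and $T^{q/p}y=y$. This contradicts the minimality of $q$.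

The consequence stated in the theorem is the contrapositive of (a). The converse is part of (1)$\Rightarrow$(3) in Theorem~\ref{thm:A}: a hyperbolic operator has no periodic point other than the fixed point $0$.
\end{proof}

\begin{remark}\label{rem:B}
The argument for (b) needs a prime power: under the diagonal matrix with entries $-1$ and $e^{2\pi i/3}$ the point $(1,1)$ has minimal period $6$, and no primitive sixth root of unity is an eigenvalue. Part (b) gives infinitely many distinct eigenvalues, one for each prime $q\ge N_0$. Hence on a finite-dimensional complex space structural stability alone implies hyperbolicity.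
\end{remark}

\section{The sharp constant on Hilbert space}\label{sec:hilbert}

How large can $\varepsilon$ be in condition (4) of Theorem~\ref{thm:A}? Take $Tx=2x$ on $\mathbb{C}$. If $\mathrm{Lip}(\varphi)<1$, then $T+\varphi$ multiplies distances by at least $2-\mathrm{Lip}(\varphi)>1$, so it cannot have two periodic points. A perturbation equal to $-x$ near $0$, of Lipschitz constant at least $1$, creates a disk of fixed points. The threshold $1$ is the least value of $|\lambda-2|$ on $\mathbb{T}$. In general the role of $|\lambda-2|$ is played by $\|(\lambda-T)^{-1}\|^{-1}$, which for hyperbolic $T$ is a positive continuous function of $\lambda$ on the compact set $\mathbb{T}$.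

\begin{theorem}\label{thm:C}
Let $X$ be a complex Hilbert space, let $T$ be an invertible hyperbolic operator on $X$, and let $r=\min_{\lambda\in\mathbb{T}}\|(\lambda-T)^{-1}\|^{-1}>0$.
\begin{enumerate}
\item[(a)] If $\varphi:X\to X$ is Lipschitz with $\mathrm{Lip}(\varphi)<r$, bounded or not, then $T+\varphi$ has exactly one periodic point.
\item[(b)] For every $\varepsilon>r$ and $\eta>0$ there is a Lipschitz map $\varphi\in C_b(X)$ with $\mathrm{Lip}(\varphi)\le\varepsilon$, $\|\varphi\|_\infty\le\eta$ and $\varphi(0)=0$ such that $T+\varphi$ has infinitely many periodic points.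
\end{enumerate}
\end{theorem}

\begin{proof}
(a) The map $T+\varphi$ need not be a contraction or an expansion, so the equation $(T+\varphi)^N(x_0)=x_0$ is hard to treat directly. We treat the whole cycle as the unknown instead; the equation then has a linear part whose inverse can be estimated. Fix $N\ge1$ and let $X^N$ be the Hilbert space of families $\mathbf{x}=(x_n)_{n\in\mathbb{Z}/N\mathbb{Z}}$ with $\|\mathbf{x}\|^2=\sum_n\|x_n\|^2$. Define
\[
(L\mathbf{x})_n=x_{n+1}-Tx_n,\qquad \Phi(\mathbf{x})_n=\varphi(x_n).
\]
The equation $L\mathbf{x}=\Phi(\mathbf{x})$ says that $x_{n+1}=(T+\varphi)(x_n)$ for all $n$ modulo $N$. So $\mathbf{x}\mapsto x_0$ is a bijection from its solutions onto the solutions of $(T+\varphi)^N(x_0)=x_0$.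

The operator $L$ commutes with cyclic shifts of the index, so the discrete Fourier transform diagonalizes it. Let $\zeta=e^{2\pi i/N}$ and $\hat x_k=N^{-1/2}\sum_n\zeta^{-kn}x_n$ for $k\in\mathbb{Z}/N\mathbb{Z}$. Since $\sum_k\zeta^{k(m-n)}$ equals $N$ for $m=n$ and $0$ otherwise,
\[
\sum_k\|\hat x_k\|^2=\frac1N\sum_{m,n}\langle x_n,x_m\rangle\sum_k\zeta^{k(m-n)}=\sum_n\|x_n\|^2,
\]
and $x_n=N^{-1/2}\sum_k\zeta^{kn}\hat x_k$ inverts the transform, which is therefore unitary. Shifting the summation index gives $N^{-1/2}\sum_n\zeta^{-kn}x_{n+1}=\zeta^k\hat x_k$, so the $k$-th Fourier coefficient of $L\mathbf{x}$ is $(\zeta^k-T)\hat x_k$. Each $\zeta^k-T$ is invertible with inverse of norm at most $1/r$. Hence $L$ is invertible and $\|L^{-1}\|\le1/r$.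

Summing squares gives $\mathrm{Lip}(\Phi)\le\mathrm{Lip}(\varphi)<r$, so $L^{-1}\circ\Phi$ is a contraction of the complete space $X^N$ and has exactly one fixed point. Thus for each $N$ the equation $(T+\varphi)^N(x_0)=x_0$ has exactly one solution. For $N=1$ the solution is a fixed point $x_*$ of $T+\varphi$. It solves the equation for every $N$, so by uniqueness every periodic point equals $x_*$.

(b) Let the minimum defining $r$ be attained at $\lambda\in\mathbb{T}$. For an invertible operator $A$ one has $\inf_{\|x\|=1}\|Ax\|=\|A^{-1}\|^{-1}$, because $\|A^{-1}\|=\sup_{x\ne0}\|x\|/\|Ax\|$. So $r=\inf_{\|x\|=1}\|(\lambda-T)x\|$. Fix $\varepsilon'$ with $r<\varepsilon'<\varepsilon$. Choose $x$ with $\|x\|=1$ and $\|Tx-\lambda x\|<\varepsilon'$, and then a root of unity $\mu$ so close to $\lambda$ that $\|Tx-\mu x\|<\varepsilon'$. Lemma~\ref{lem:rankone} gives $S$ with $\|S\|<\varepsilon'$ and $(T+S)x=\mu x$. Choose $\kappa>0$ with $(1+\kappa)\varepsilon'\le\varepsilon$, then $t>0$ with $te^{1/\kappa}\varepsilon'\le\eta$, and let $\varphi$ be given by Lemma~\ref{lem:cutoff}. Then $\mathrm{Lip}(\varphi)\le\varepsilon$,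 $\|\varphi\|_\infty\le\eta$, $\varphi(0)=0$, and $(T+\varphi)(sx)=\mu sx$ for $|s|\le t$. Since $|\mu s|=|s|$, this can be iterated, and all the points $sx$ with $|s|\le t$ are periodic.
\end{proof}

\begin{remark}\label{rem:C}
Condition (4) of Theorem~\ref{thm:A} holds for every $\varepsilon<r$ by (a) and fails for every $\varepsilon>r$ by (b) with $\eta=\varepsilon$. So on a complex Hilbert space $r$ is the supremum of the admissible $\varepsilon$, and (a) proves (1)$\Rightarrow$(4) there without the theorem on structural stability. The inner product is used only in (a), where it makes the Fourier transform an isometry and so gives a bound on $\|L^{-1}\|$ that does not depend on $N$.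
\end{remark}

\begin{thebibliography}{9}

\bibitem{BM}
Nilson C. Bernardes Jr. and Ali Messaoudi,
\emph{Shadowing and structural stability in linear dynamical systems},
arXiv:1902.04386 (2019).

\end{thebibliography}
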